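# The smallest eigenvalue of the interval Cayley graphs $\mathscr G_m(G)$

## Cayley graphs, interval elements and the graph $\mathscr G_m(G)$

Throughout, $G$ is a finite group with identity $e$, $G^\times=G\setminus\{e\}$, $m>1$ is an integer, and
$$q=|G|,\qquad n=m+1,\qquad n=aq+r\ \text{ with } a\ge 0,\ 0\le r<q .$$

**Definition (Cayley graph).** Let $\Gamma$ be a finite group and $\mathcal S\subset\Gamma\setminus\{e\}$ a symmetric subset, that is, $s\in\mathcal S$ implies $s^{-1}\in\mathcal S$. The graph $Cay(\Gamma,\mathcal S)$ has vertex set $\Gamma$, and $g,h$ are adjacent if and only if $h=sg$ for some $s\in\mathcal S$. Example: for $\Gamma$ cyclic of order $4$ (written additively) and $\mathcal S=\{1,3\}$ the graph is the $4$-cycle.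

The adjacency matrix of a graph is real symmetric, so its eigenvalues are real; $\lambda_{\min}$ denotes the smallest. For the $4$-cycle the eigenvalues are $2,0,0,-2$, so $\lambda_{\min}=-2$. For $Cay(\Gamma,\mathcal S)$ the adjacency matrix sends the basis vector $\delta_g$ to $\sum_{s\in\mathcal S}\delta_{sg}$: it is $\sum_{s\in \mathcal S}s$ acting in the left regular representation $\mathbb C[\Gamma]$.

**Definition (interval elements).** For $x\in G^\times$ and $1\le k<l\le m+1$ let
$$\mathbf x_{[k,l)}=(\underbrace{e,\dots,e}_{k-1},\underbrace{x,\dots,x}_{l-k},e,\dots,e)\in G^m ,$$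
the tuple with $x$ in positions $k,\dots,l-1$ and $e$ elsewhere. The set of all of them is $\mathcal S=\mathcal S(m)$. Since $x\ne e$, the tuple determines $x$, $k$ and $l$, so $|\mathcal S|=\binom{m+1}2(q-1)$. The inverse of $\mathbf x_{[k,l)}$ is the interval element of $x^{-1}$ on the same interval, so $\mathcal S$ is symmetric. Example: for $m=2$ the three intervals give the elements $(x,e)$, $(e,x)$, $(x,x)$ with $x\in G^\times$.

**Definition (the graph).** $\mathscr G_m(G)=Cay(G^m,\mathcal S)$. It is regular of degree $\binom{m+1}2(q-1)$. We write $A$ for its adjacency matrix.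

*Example 1.* Let $G=\mathbb Z_2$, $m=2$. Then $\mathcal S=\{(1,0),(0,1),(1,1)\}$ is everything except the identity, so the graph is $K_4$.

*Example 2.* Let $G=\mathbb Z_3$, $m=2$. Then $\mathcal S=\{\pm(1,0),\pm(0,1),\pm(1,1)\}$. The only nonzero elements of $\mathbb Z_3^2$ outside $\mathcal S$ are $\pm(1,2)$. So two distinct vertices are non-adjacent exactly when they lie in the same coset of $\langle(1,2)\rangle$, and the graph is the complete tripartite graph $K_{3,3,3}$.

**Definition (order on Hermitian matrices).** $X\succeq Y$ means that $X-Y$ is positive semidefinite: $\langle (X-Y)f,f\rangle\ge0$ for all vectors $f$. Example: $\begin{pmatrix}0&1\\1&0\end{pmatrix}\succeq -I$, because adding $I$ gives the quadratic form $|f_1+f_2|^2$. In this language $\lambda_{\min}\ge c$ is the statement $A\succeq cI$. Equivalently, $\lambda_{\min}$ is the minimum of $\langle Af,f\rangle$ over unit vectors $f$.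

## The inequality $\lambda_{\min}>-\binom{m+1}2$ for $m\ge|G|$

The question comes from Czesław Bagiński and Piotr Grzeszczuk, "On the generic family of Cayley graphs of a finite group", arXiv:1911.05118 (2019). Two facts are given with it:

1. for every finite $G$ and every $m>1$, $\lambda_{\min}\ge-\binom{m+1}2$;
2. if $G$ is abelian and $m\ge|G|$, then every eigenvalue $\lambda$ of $\mathscr G_m(G)$ satisfies $\lambda>-\binom{m+1}2$.

Is the word "abelian" needed in the second fact? That is: does $\lambda_{\min}>-\binom{m+1}2$ hold for **every** finite group $G$ and every $m\ge|G|$ with $m>1$? The answer is yes, and we shall prove more.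

**Theorem A.** For every finite group $G$ and every $m>1$,
$$\lambda_{\min}\ \ge\ -\tfrac12\bigl(n(q-1)-r(q-r)\bigr)\ \ge\ -\tfrac12(m+1)(|G|-1).$$
In particular, if $m\ge|G|$, then $\lambda_{\min}>-\binom{m+1}2$.

**Theorem B.** If $G$ is solvable, then for every $m>1$
$$\lambda_{\min}=-\tfrac12\bigl(n(q-1)-r(q-r)\bigr).$$
In particular, for solvable $G$: $\lambda_{\min}=-\binom{m+1}2$ if and only if $m\le|G|-1$.

**Corollary C.** Let $G$ be any finite group. Then $\lambda_{\min}=-\binom{m+1}2$ if $m\le|H|-1$ for some solvable subgroup $H\le G$, and also if $\binom{m+1}2<|G|$.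

The "in particular" of Theorem A is one line: if $m\ge|G|$ then $|G|-1<m$, so $-\frac12(m+1)(|G|-1)>-\frac12(m+1)m=-\binom{m+1}2$.

Check the two examples. The eigenvalues of $K_4$ are $3,-1,-1,-1$, so $\lambda_{\min}=-1$, well above $-\binom32=-3$. Here $m=2\ge|G|=2$. With $n=3$, $q=2$, $r=1$ the formula gives $-\frac12(3-1)=-1$. The eigenvalues of $K_{3,3,3}$ are $6$, $0$ and $-3$ (the last on functions constant on the three parts with total sum zero), so $\lambda_{\min}=-3=-\binom32$. Here $m=2=|G|-1$: one step below the threshold $m\geq |G|$, the strict inequality fails.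

## The projections $P_{ij}$ and the pigeonhole argument for abelian groups

**Setting.** All representations are finite-dimensional, unitary and over $\mathbb C$. Let $V_1,\dots,V_m$ be representations of $G$, let $V=V_1\otimes\dots\otimes V_m$, and let $\rho$ be the representation of $G^m$ on $V$ in which the $i$-th coordinate acts on $V_i$. We allow $m=0$ (so $n=1$) here, with $V=\mathbb C$. For $0\le i\le m$ let $T_i(x)$ be the operator by which $x$ acts on the first $i$ tensor factors and trivially on the others; $T_0(x)=I$. For $i<j$ the operator $T_i(x)^*T_j(x)$ lets $x$ act on the factors $i+1,\dots,j$, so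
$$T_i(x)^*T_j(x)=\rho(\mathbf x_{[i+1,j+1)}),$$
where for $x=e$ the right side means $I$. As a function of $x$ this is a unitary representation of $G$ on $V$.

Recall that for a unitary representation $\pi$ of $G$ the operator $\frac1q\sum_{x}\pi(x)$ is the orthogonal projection onto the $G$-invariant vectors. Hence
$$P_{ij}=\frac1q\sum_{x\in G}T_i(x)^*T_j(x)\qquad(i<j)$$
is an orthogonal projection. Put $P_{ji}:=\frac1q\sum_xT_j(x)^*T_i(x)=P_{ij}^*=P_{ij}$. Let $\rho(\mathcal S)=\sum_{\mathbf s\in\mathcal S}\rho(\mathbf s)$. The pairs $0\le i<j\le m$ correspond to the intervals $[i+1,j+1)$, and the term $x=e$ contributes $I$ for each of the $\binom n2$ pairs, so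
$$\rho(\mathcal S)=q\sum_{i<j}P_{ij}-\binom n2 I. \tag{1}$$

Taking every $V_i=\mathbb C[G]$, the left regular representation, gives $V=\mathbb C[G^m]$ and $\rho(\mathcal S)=A$. Since $P_{ij}\succeq0$, equation (1) yields $\lambda_{\min}\ge-\binom{m+1}2$, the first given fact. It also says when equality holds: **exactly when some nonzero vector is killed by all the $P_{ij}$.**

**The abelian case.** Let $G$ be abelian. Then $\mathbb C[G^m]$ is a sum of one-dimensional representations $\chi_1\otimes\dots\otimes\chi_m$, where the $\chi_i$ are characters of $G$ and all $m$-tuples occur. Put $\psi_0=1$ and $\psi_i=\chi_1\cdots\chi_i$. On this line $T_i(x)=\psi_i(x)$, and by orthogonality of characters $P_{ij}$ is $1$ if $\psi_i=\psi_j$ and $0$ otherwise. So the eigenvalue is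
$$\lambda=q\cdot\#\{i<j:\psi_i=\psi_j\}-\binom n2 .$$
There are $n=m+1$ labels $\psi_0,\dots,\psi_m$ and only $q$ characters. If $m\ge q$, two labels coincide, so $\lambda>-\binom n2$. This is the second given fact.

The same formula gives the exact minimum. If the $q$ characters occur $n_1,\dots,n_q$ times among the labels, we minimize $\sum_u\binom{n_u}2$ subject to $\sum_u n_u=n$. If two counts satisfy $n_u\ge n_v+2$, moving one label from $u$ to $v$ lowers the sum by $n_u-1-n_v>0$; so at the minimum, $r$ counts equal $a+1$ and $q-r$ equal $a$. (This is realizable with $\psi_0=1$: give the trivial character one of the positive counts.) Then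
$$\begin{aligned}
q\Bigl[(q-r)\binom a2+r\binom{a+1}2\Bigr]-\binom n2
&=\tfrac12\bigl[q(qa^2-qa+2ra)-n^2+n\bigr]\\
&=\tfrac12\bigl[-r^2-q(n-r)+n\bigr]
=-\tfrac12\bigl[n(q-1)-r(q-r)\bigr],
\end{aligned}$$
using $q^2a^2+2qra=n^2-r^2$ and $qa=n-r$. This is the number in the theorems, so the abelian case tells us which bound to aim for.

**Where this stops for non-abelian $G$.** One would like to repeat the count with irreducible representations in place of characters. But then $V$ has dimension greater than $1$ in general, the $P_{ij}$ are no longer the scalars $0$ and $1$, and they need not commute, so no labels are left to count. Here is the smallest instance. Let $G=S_3$ and let $W$ be its two-dimensional irreducible representation, realized by real orthogonal matrices in an orthonormal basis $f_1,f_2$. The invariants of $W\otimes W$ form a line, since $\frac16\sum_x\chi_W(x)^2=1$; the line is spanned by the unit vector $\omega=\frac1{\sqrt2}(f_1\otimes f_1+f_2\otimes f_2)$. On $W\otimes W$ (so $m=2$) we have $P_{01}=P_{12}=0$, because $W$ has no invariants, while $P_{02}$ is the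 projection onto $\mathbb C\omega$. It is neither $0$ nor $I$.

On $W\otimes W\otimes W$ (so $m=3$) the image of $P_{02}$ is $\omega\otimes W$ and the image of $P_{13}$ is $W\otimes\omega$. For a unit vector $u=u_1f_1+u_2f_2$ we have $\langle f_k\otimes u,\omega\rangle=u_k/\sqrt2$, hence
$$P_{13}(\omega\otimes u)=\tfrac1{\sqrt2}\sum_k f_k\otimes \tfrac{u_k}{\sqrt2}\,\omega=\tfrac12\,u\otimes\omega ,$$
and by the mirror computation $P_{02}(u\otimes\omega)=\frac12\,\omega\otimes u$. So $P_{02}P_{13}P_{02}=\frac14P_{02}$, which is not a projection, and $P_{02}$, $P_{13}$ do not commute. What has to be shown for $m\ge q$ is that the kernels of all the $P_{ij}$ meet only in $0$, and no single $P_{ij}$ decides this. The proof must average over all pairs at once.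

## Words with product $e$ and Hamming distance two

We first change the model of the graph. In the new model adjacency no longer mentions the group multiplication, and the abelian and non-abelian cases look alike.

**Definition.** Let $C=\{(h_1,\dots,h_n)\in G^n:\ h_1h_2\cdots h_n=e\}$. For $\mathbf g=(g_1,\dots,g_m)\in G^m$ put $g_0=g_n=e$ and
$$\varphi(\mathbf g)=(g_0^{-1}g_1,\ g_1^{-1}g_2,\ \dots,\ g_{n-1}^{-1}g_n).$$
The product of the entries telescopes to $g_0^{-1}g_n=e$, so $\varphi(\mathbf g)\in C$. The map $\varphi:G^m\to C$ is a bijection: its inverse is $g_i=h_1\cdots h_i$ for $1\le i\le m$. Example: for $G=\mathbb Z_2$, $m=2$, $C$ consists of the four words $000,011,101,110$. Any two of them differ in exactly two positions, and the graph is $K_4$.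

**Step 1. Adjacency is Hamming distance two.** The purpose is to show: *$\mathbf g,\mathbf g'$ are adjacent in $\mathscr G_m(G)$ if and only if $\varphi(\mathbf g)$ and $\varphi(\mathbf g')$ differ in exactly two positions.*

Suppose $\mathbf g'=\mathbf x_{[k,l)}\mathbf g$ with $x\ne e$. Then $g_i'=xg_i$ for $k\le i<l$, and $g'_i=g_i$ for all other $i\in\{0,\dots,n\}$. Consider position $i$ of $\varphi$, which is $g_{i-1}^{-1}g_i$. If $i<k$ or $i>l$, neither factor changes. If $k<i<l$, it becomes $g_{i-1}^{-1}x^{-1}xg_i$, which is the same. Position $k$ changes from $g_{k-1}^{-1}g_k$ to $g_{k-1}^{-1}xg_k$, and position $l$ from $g_{l-1}^{-1}g_l$ to $g_{l-1}^{-1}x^{-1}g_l$. Since $x\ne e$, both really change.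

Conversely, let $h=\varphi(\mathbf g)$ and $h'=\varphi(\mathbf g')$ differ exactly in positions $k<l$. For $i<k$, $g_i'=h_1'\cdots h'_i=h_1\cdots h_i=g_i$. For $i\ge l$ we use the other end of the word: since $h_1\cdots h_n=e$, $g_i=(h_{i+1}\cdots h_n)^{-1}$, and likewise for $g_i'$, so $g'_i=g_i$. For $k\le i<l$,
$$g_i=g_{k-1}h_k\,h_{k+1}\cdots h_i,\qquad g_i'=g_{k-1}h'_k\,h_{k+1}\cdots h_i,\qquad g'_ig_i^{-1}=g_{k-1}h'_kh_k^{-1}g_{k-1}^{-1}=:x .$$
This $x$ does not depend on $i$, and $x\ne e$ because $h_k'\ne h_k$. Hence $\mathbf g'=\mathbf x_{[k,l)}\mathbf g$, and the claim is proved.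

**Step 2. Distance one does not occur in $C$.** This is the property that makes the next section work. In a word of $C$, any $n-1$ of the entries determine the remaining one, because the product is $e$. So two distinct words of $C$ never differ in exactly one position.

## Integer spectrum of the coordinate averages: proof of Theorem A

On all of $G^n$ the structure of Hamming distances is simple. The plan is to take a positive semidefinite matrix on $\mathbb C^{G^n}$ built from distances $0$, $1$ and $2$, and to restrict it to $C$. Distance $0$ restricts to $I$, distance $1$ disappears by Step 2, and distance $2$ restricts to $A$ by Step 1. Every such matrix therefore gives a lower bound for $A$.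

**Definition.** On $\mathbb C^{G^n}$ let $A_d$ be the matrix whose entry at $(h,h')$ is $1$ if $h,h'$ differ in exactly $d$ positions and $0$ otherwise. Let $E_i$ be the operator that averages a function over the $i$-th coordinate: its entry at $(h,h')$ is $\frac1q$ if $h,h'$ agree outside position $i$, and $0$ otherwise. Put $N=\sum_{i=1}^nE_i$. Example: for $q=2$, $n=3$, $A_1$ is the adjacency matrix of the $3$-cube, and $N=\frac12(3I+A_1)$.

**Step 3. The spectrum of $N$ consists of integers.** Each $E_i$ is symmetric, and $E_i^2=E_i$, since averaging twice over the same coordinate changes nothing; so $E_i$ is an orthogonal projection. For $i\ne j$ the entry of $E_iE_j$ at $(h,h')$ is $\frac1{q^2}$ if $h,h'$ agree outside $\{i,j\}$ and $0$ otherwise. This is symmetric in $i$ and $j$, so the $E_i$ commute. They are therefore simultaneously diagonalizable, each with eigenvalues $0$ and $1$. Hence $N$ is Hermitian and all its eigenvalues lie in $\{0,1,\dots,n\}$.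

**Step 4. $N$ and $N^2$ in terms of Hamming distance.** The matrix $E_i$ has diagonal entries $\frac1q$, and off the diagonal the entry $\frac1q$ at pairs differing exactly in position $i$. Summing over $i$,
$$N=\tfrac1q(nI+A_1). \tag{2}$$
The entry of $A_1^2$ at $(h,h')$ counts the words $h''$ at distance one from both $h$ and $h'$. If $h=h'$ there are $n(q-1)$. If $h,h'$ differ exactly in position $i$, then $h''$ must differ from both in position $i$ only, which leaves $q-2$ choices. If they differ exactly in two positions, $h''$ takes one of these entries from $h$ and the other from $h'$: $2$ choices. At larger distance there are none. So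
$$A_1^2=n(q-1)I+(q-2)A_1+2A_2. \tag{3}$$

**Step 5. Restriction to $C$.** For a matrix $X$ on $\mathbb C^{G^n}$ let $X_C$ be the principal submatrix with rows and columns in $C$. If $X\succeq0$ then $X_C\succeq0$: test $X$ on vectors supported on $C$. Take care that $(X^2)_C$ is the block of the square, not the square of the block. By Step 2, $(A_1)_C=0$. By Step 1, after identifying $G^m$ with $C$ through $\varphi$, $(A_2)_C=A$. So (2) and (3) give
$$N_C=\frac nq I,\qquad (N^2)_C=\frac1{q^2}\bigl(n^2I+2n(A_1)_C+(A_1^2)_C\bigr)=\frac1{q^2}\bigl((n^2+n(q-1))I+2A\bigr). \tag{4}$$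

**Step 6. A square already answers the question.** This step shows how the mechanism works before we sharpen it. The matrix $(N-\frac nqI)^2$ is positive semidefinite, and by (4) its block on $C$ is
$$\frac1{q^2}\bigl((n^2+n(q-1))I+2A\bigr)-\frac{2n^2}{q^2}I+\frac{n^2}{q^2}I=\frac1{q^2}\bigl(n(q-1)I+2A\bigr).$$
So $2A\succeq-n(q-1)I$, that is, $\lambda_{\min}\ge-\frac12(m+1)(|G|-1)$, which is greater than $-\binom{m+1}2$ when $m\ge|G|$.

**Step 7. The integer gain.** The square did not use that the eigenvalues of $N$ are integers; we now use it to obtain the term $r(q-r)$. For every integer $t$ we have $(t-a)(t-a-1)\ge0$, since $t-a$ and $t-a-1$ are consecutive integers. By Step 3, $(N-aI)(N-(a+1)I)\succeq0$. Its block on $C$ is positive semidefinite, and by (4) this says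
$$\frac{(n^2+n(q-1))I+2A}{q^2}-(2a+1)\frac nq I+a(a+1)I\succeq0 .$$
Multiply by $q^2$ and use $n^2-(2a+1)nq+a(a+1)q^2=(n-aq)(n-(a+1)q)=r(r-q)$:
$$2A\ \succeq\ \bigl[-n(q-1)+r(q-r)\bigr]I .$$
This is the first inequality of Theorem A. The second holds because $r(q-r)\ge0$. For $q=1$ the graph has one vertex and $\lambda_{\min}=0$, in agreement with the bound. $\blacksquare$

Why the integer $a$? Any integer $c$ could replace it, with gain $-(n-cq)(n-(c+1)q)$ instead of $r(q-r)$. This is positive only if $cq<n<(c+1)q$, which forces $c=a$; so $c=a$ is the best choice.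

*Check on $G=\mathbb Z_2$, $m=2$.* Here $a=1$ and $(N-I)(N-2I)=\frac14(A_1+I)(A_1-I)=\frac14(A_1^2-I)$, with block $\frac14(2I+2A)$. So $A\succeq-I$, which is exact for $K_4$. The plain square gives only $A\succeq-\frac32I$.

## A sum-of-squares identity and balanced groups

For Theorem B we need vectors that attain the bound, in the setting of the projections $P_{ij}$.

**Step 8. The identity.** The purpose is to write $\rho(\mathcal S)$ as a sum of squares minus a constant, so that we can see what equality requires. Put $|Y|^2=Y^*Y$. Since $T_i(x)^*T_i(x)=I$ and $\sum_xT_i(x)^*T_j(x)=qP_{ij}$ for $i\ne j$,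
$$\sum_{x\in G}\Bigl|\sum_{i=0}^{n-1}T_i(x)\Bigr|^2=qnI+2q\sum_{i<j}P_{ij}. \tag{5}$$
The term $x=e$ on the left is $n^2I$. By (1), $2q\sum_{i<j}P_{ij}=2\rho(\mathcal S)+n(n-1)I$. Subtracting $n^2I$ from both sides of (5), the right side becomes $(qn-n^2+n^2-n)I+2\rho(\mathcal S)$, so
$$\rho(\mathcal S)=\tfrac12\sum_{x\ne e}\Bigl|\sum_{i=0}^{n-1}T_i(x)\Bigr|^2-\tfrac12n(q-1)I. \tag{6}$$
(With all $V_i=\mathbb C[G]$, dropping the squares gives the bound of Step 6 a second time.)

**Step 9. Test vectors bound $\lambda_{\min}$ from above.** Decompose $\rho$ into irreducible representations of $G^m$; then $\rho(\mathcal S)$ is block diagonal accordingly. The left regular representation contains every irreducible representation, and there $\sum_{\mathbf s\in\mathcal S}\mathbf s$ acts as $A$. So every eigenvalue of $\rho(\mathcal S)$ is an eigenvalue of $A$. Since $\mathcal S$ is symmetric, $\rho(\mathcal S)$ is Hermitian, and therefore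
$$\lambda_{\min}\le\langle\rho(\mathcal S)F,F\rangle\quad\text{for every unit vector }F\in V. \tag{7}$$

Look at $n=q$. The target is $-\frac12q(q-1)$, and by (6) a unit vector $v$ attains it exactly when all the sums $\sum_iT_i(x)v$ with $x\ne e$ vanish. This suggests a definition.

**Definition.** $G$ is *balanced* if there are representations $V_1,\dots,V_{q-1}$ of $G$ and a unit vector $v\in V_1\otimes\dots\otimes V_{q-1}$ with
$$\sum_{i=0}^{q-1}T_i(x)v=0\qquad\text{for all }x\in G^\times .$$
We call $(V_1,\dots,V_{q-1};v)$ *balanced data*. Examples: the trivial group is balanced, with the empty list and $v=1\in\mathbb C$. For $G=\mathbb Z_2$ take $V_1$ the sign character and $v=1$: for $x\ne e$, $T_0(x)+T_1(x)=1-1=0$.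

**Lemma 1.** Abelian groups are balanced.

*Proof.* Let $\psi_0=1,\psi_1,\dots,\psi_{q-1}$ be the characters of $G$. Let $V_i$ be the one-dimensional representation $\psi_i\psi_{i-1}^{-1}$ and $v=1$. The product telescopes: $T_i(x)=\psi_i(x)\psi_0(x)^{-1}=\psi_i(x)$. By orthogonality, $\sum_i\psi_i(x)=0$ for $x\ne e$. $\square$

For the next lemma recall induction. If $K\le G$ and $W$ is a unitary representation of $K$, then $\mathrm{Ind}_K^GW$ is the space of functions $f:G\to W$ with $f(kg)=k\,f(g)$ for $k\in K$, with action $(xf)(g)=f(gx)$ and inner product $\frac1{|K|}\sum_{g\in G}\langle f(g),f'(g)\rangle$. It is unitary. For $w\in W$ let $f_w$ vanish outside $K$ and satisfy $f_w(k)=kw$ on $K$. Then $w\mapsto f_w$ is isometric, and $(k'f_w)(k)=kk'w=f_{k'w}(k)$ for $k'\in K$. So the restriction of $\mathrm{Ind}_K^GW$ to $K$ contains $W$.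

**Lemma 2.** If $K\trianglelefteq G$ and both $K$ and $Q=G/K$ are balanced, then $G$ is balanced.

*Proof.* Let $t=|K|$ and $s=|Q|$, so $|G|=ts$. Let $(U_1,\dots,U_{s-1};u)$ be balanced data for $Q$ and $(W_1,\dots,W_{t-1};b)$ for $K$. Regard each $U_j$ as a representation of $G$ through $G\to Q$, and let $W_c'=\mathrm{Ind}_K^GW_c$, so that $b\in\bigotimes_cW_c\subset\bigotimes_cW'_c$. Take the list
$$(U_1,\dots,U_{s-1}),\,W'_1,\,(U_1,\dots,U_{s-1}),\,W_2',\,\dots,\,W'_{t-1},\,(U_1,\dots,U_{s-1}),$$
which has $t$ blocks of $U$'s separated by the $t-1$ representations $W'_c$. Its length is $t(s-1)+(t-1)=ts-1$, as required. After rearranging the tensor factors so that the $W'_c$ come first, let $v=b\otimes u^{\otimes t}$; this is a unit vector.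

Write an index $0\le i\le ts-1$ as $i=cs+j$ with $0\le c<t$, $0\le j<s$. A block of $U$'s together with the $W'$ that follows it has length $s$, so the first $i$ factors are $c$ full $U$-blocks, the representations $W'_1,\dots,W_c'$, and the first $j$ factors of the next $U$-block. Let $T^U_j$, $T^{W'}_c$, $T^W_c$ denote the operators $T$ for the lists of $U$'s, $W'$'s and $W$'s. Up to the rearrangement,
$$T_i(x)v=T_c^{W'}(x)b\otimes\bigl(T^U_{s-1}(xK)u\bigr)^{\otimes c}\otimes T_j^U(xK)u\otimes u^{\otimes(t-c-1)} .$$

If $x\notin K$, then $xK\ne e$ in $Q$. For each fixed $c$, only the factor $T_j^U(xK)u$ depends on $j$, and $\sum_{j=0}^{s-1}T_j^U(xK)u=0$. So the sum over $i$ is $0$.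

If $x\in K\setminus\{e\}$, then all $T_j^U(xK)$ are the identity, and on $b$ the operator $T_c^{W'}(x)$ acts as $T_c^W(x)$. The sum over $i$ is $s\bigl(\sum_{c=0}^{t-1}T_c^W(x)b\bigr)\otimes u^{\otimes t}=0$. $\square$

*Example: $S_3$.* Take $K=A_3$, $Q=\mathbb Z_2$. Then $s=2$, $t=3$, $U_1=\mathrm{sgn}$. With $\zeta=e^{2\pi i/3}$ and $\chi$ the character of $A_3$ sending a chosen $3$-cycle $z$ to $\zeta$, the enumeration $1,\chi,\chi^2$ gives $W_1=W_2=\chi$, and $W'_1=W'_2$ is the two-dimensional irreducible representation $W$. The list is $\mathrm{sgn},W,\mathrm{sgn},W,\mathrm{sgn}$. Let $b_0\in W$ be a unit vector with $zb_0=\zeta b_0$, and $v=b_0\otimes b_0$, suppressing the one-dimensional factors. For $x=z$ the six vectors $T_0(x)v,\dots,T_5(x)v$ are $v,v,\zeta v,\zeta v,\zeta^2v,\zeta^2v$, with sum $0$; for $x=z^{-1}$ replace $\zeta$ by $\bar\zeta$. For a transposition $x$ they are $v$, $-v$, $-xb_0\otimes b_0$, $+xb_0\otimes b_0$, $+xb_0\otimes xb_0$, $-xb_0\otimes xb_0$, with sum $0$.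

**Step 10. Every solvable group is balanced.** A solvable $G$ has a series $\{e\}=G_0\trianglelefteq G_1\trianglelefteq\dots\trianglelefteq G_k=G$ with all $G_i/G_{i-1}$ abelian. The trivial group $G_0$ is balanced. If $G_{i-1}$ is balanced, then $G_i/G_{i-1}$ is balanced by Lemma 1, and $G_i$ is balanced by Lemma 2. So $G$ is balanced.

## Periodic test vectors: proof of Theorem B

For $n=aq+r$ we repeat the balanced data $a$ times; these full periods will contribute nothing to (6). What remains has length $r$, and we want it to contribute as little as possible. The next lemma supplies a vector for it.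

**Lemma 3.** Let $G$ be balanced with data $(V_1,\dots,V_{q-1};v)$, and let $1\le r\le q$. Then there is a unit vector $w\in V_1\otimes\dots\otimes V_{r-1}$ with $P_{ij}w=0$ for all $0\le i<j\le r-1$.

*Proof.* Apply (6) with $n=q$: $\langle\rho(\mathcal S)v,v\rangle=-\frac12q(q-1)=-\binom q2$. Compare with (1): $q\sum_{i<j}\langle P_{ij}v,v\rangle=0$. Each $\langle P_{ij}v,v\rangle=\|P_{ij}v\|^2$ is nonnegative, so $P_{ij}v=0$ for all $0\le i<j\le q-1$.

Now cut off the tail. Let $(f_\alpha)$ be an orthonormal basis of $V_r\otimes\dots\otimes V_{q-1}$ (this space is $\mathbb C$ if $r=q$) and write $v=\sum_\alpha w_\alpha\otimes f_\alpha$ with $w_\alpha\in V_1\otimes\dots\otimes V_{r-1}$. For $j\le r-1$ the projection $P_{ij}$ acts only on factors among the first $r-1$, so $0=P_{ij}v=\sum_\alpha P_{ij}w_\alpha\otimes f_\alpha$, and hence $P_{ij}w_\alpha=0$ for every $\alpha$. Since $v\ne0$, some $w_\alpha$ is nonzero; normalize it. $\square$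

**Step 11. The test vector.** Let $G$ be solvable, hence balanced, with data $(V_1,\dots,V_{q-1};v)$, and let $\mathbb 1$ be the trivial representation. If $r\ge1$, consider the list
$$\underbrace{(V_1,\dots,V_{q-1},\mathbb 1),\dots,(V_1,\dots,V_{q-1},\mathbb 1)}_{a\text{ blocks}},\ V_1,\dots,V_{r-1}$$
of length $aq+r-1=n-1=m$, and $F=(v\otimes1)^{\otimes a}\otimes w$, with $w$ from Lemma 3. If $r=0$ (then $a\ge1$), take the $a$ blocks with the final $\mathbb 1$ deleted, of length $aq-1=m$, and $F=(v\otimes1)^{\otimes(a-1)}\otimes v$. In both cases $F$ is a unit vector. The factor $\mathbb 1$ makes each block have length $q$, so that the $q$ indices $i=cq,\dots,cq+q-1$ run through $T_0,\dots,T_{q-1}$ on the $(c+1)$-st copy of $v$.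

**Step 12. Full periods vanish.** We compute $\sum_iT_i(x)F$ for $x\ne e$, suppressing one-dimensional factors; for $r=0$ the factor $w$ is absent. For $i=cq+j$ with $0\le c<a$ and $0\le j<q$,
$$T_i(x)F=(T_{q-1}(x)v)^{\otimes c}\otimes T_j(x)v\otimes v^{\otimes(a-c-1)}\otimes w .$$
For fixed $c$, the sum over $j$ is $0$ because the data are balanced. The remaining indices are $i=aq+j$ with $0\le j<r$, for which $T_i(x)F=(T_{q-1}(x)v)^{\otimes a}\otimes T_j(x)w$. Since $T_{q-1}(x)v$ is a unit vector,
$$\Bigl\|\sum_{i=0}^{n-1}T_i(x)F\Bigr\|^2=\Bigl\|\sum_{j<r}T_j(x)w\Bigr\|^2\qquad(x\ne e),$$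
and this is $0$ if $r=0$.

**Step 13. The remainder contributes $r(q-r)$.** For $r\ge1$ apply (5) to $w$, with $r$ in place of $n$. All $P_{ij}w$ vanish, so $\sum_{x\in G}\|\sum_{j<r}T_j(x)w\|^2=qr$. The term $x=e$ is $\|rw\|^2=r^2$. Hence
$$\sum_{x\ne e}\Bigl\|\sum_{j<r}T_j(x)w\Bigr\|^2=qr-r^2=r(q-r),$$
and for $r=0$ both sides are $0$. Insert this in (6) and use (7):
$$\lambda_{\min}\le\langle\rho(\mathcal S)F,F\rangle=\tfrac12r(q-r)-\tfrac12n(q-1).$$
Theorem A is the opposite inequality, so equality holds.

**Step 14. When the value is $-\binom{m+1}2$.** If $n<q$, then $a=0$ and $r=n$, and the value is $-\frac12\bigl(n(q-1)-n(q-n)\bigr)=-\frac12n(n-1)=-\binom n2$. If $n=q$, then $r=0$ and the value is $-\frac12q(q-1)=-\binom n2$. If $n>q$, that is $m\ge q$, then $\lambda_{\min}>-\binom n2$ by Theorem A. So for solvable $G$ we have $\lambda_{\min}=-\binom{m+1}2$ if and only if $n\le q$, which is $m\le|G|-1$. $\blacksquare$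

## Common kernels of the $P_{ij}$ for arbitrary groups: proof of Corollary C

By (1), a nonzero vector of $V$ killed by all the $P_{ij}$ is an eigenvector of $\rho(\mathcal S)$ with eigenvalue $-\binom n2$. By Step 9 this is then an eigenvalue of $A$, and it is the smallest possible one, since $\lambda_{\min}\ge-\binom n2$. So in each case it is enough to find such a vector.

**Step 15. A solvable subgroup $H$ with $m\le|H|-1$.** We induce from $H$ to $G$. Since $n\le|H|$ and $H$ is balanced by Step 10, Lemma 3 for the group $H$ with $r=n$ gives representations $V_1,\dots,V_m$ of $H$ and a unit vector $w\in\bigotimes_iV_i$ killed by all the projections $P_{ij}^H$. Work in $\bigotimes_i\mathrm{Ind}_H^GV_i$. This space carries projections $P^G_{ij}$ and also, by restricting to $H$, projections $P^H_{ij}$. As a representation of $H^m$ it contains $\bigotimes_iV_i$, so $P^H_{ij}w=0$ there too. Now $P_{ij}^G$ projects onto the vectors invariant under all $\rho(\mathbf x_{[i+1,j+1)})$ with $x\in G$, and $P^H_{ij}$ onto those invariant for $x\in H$. Vectors invariant under $G$ are invariant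 under $H$, so the image of $P_{ij}^G$ lies in that of $P_{ij}^H$. Hence $P_{ij}^HP_{ij}^G=P_{ij}^G$, and taking adjoints, $P_{ij}^G=P_{ij}^GP_{ij}^H$. So $P_{ij}^Gw=P_{ij}^GP_{ij}^Hw=0$ for all $i<j$.

**Step 16. The range $\binom{m+1}2<|G|$.** Here we count dimensions in $\mathbb C[G^m]$. The subgroup $\{\mathbf x_{[i+1,j+1)}:x\in G\}$ (with $\mathbf e$ for $x=e$) has order $q$ and acts freely on $G^m$ by left multiplication. So it has $q^{m-1}$ orbits. The invariant vectors are the functions constant on orbits, so $P_{ij}$ has rank $q^{m-1}$. The images of all the $P_{ij}$ together span a space of dimension at most $\binom n2q^{m-1}$, and this is less than $q^m$ when $\binom n2<q$. Then there is a nonzero vector orthogonal to all these images, and it is killed by all the $P_{ij}$. $\blacksquare$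

*Example: $G=A_5$, $q=60$.* The solvable subgroup $A_4$ has order $12$, so $\lambda_{\min}=-\binom{m+1}2$ for $2\le m\le11$. The second criterion gives only $m\le10$, as $\binom{11}2=55<60<66=\binom{12}2$. By Theorem A the inequality is strict for $m\ge60$. For $12\le m\le59$ neither criterion applies: a subgroup of order greater than $12$ has index less than $5$, and the simple group $A_5$ of order $60$ has no proper subgroup of such an index, since it would embed in $S_4$; the whole group is not solvable. More generally, the argument given here does not settle whether equality always holds in Theorem A for non-solvable $G$.
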